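\title{The generic equivalence relation on pairs does not have finite big Ramsey degrees}

\begin{abstract}
Let $\mathbf M$ be the Fra\"{\i}ss\'e limit of the class of finite sets equipped with an equivalence relation on their 2-element subsets. We show that $\mathbf M$ does not have finite big Ramsey degrees. For every finite substructure $\mathbf A$ with at least two vertices we color the embeddings of $\mathbf A$ into $\mathbf M$ with infinitely many colors so that every color appears in every copy of $\mathbf M$ inside $\mathbf M$. A single vertex has big Ramsey degree $1$, so the classification is complete. The coloring counts the oscillation of two finite sets of labels attached to a pair of vertices. The same coloring works for the generic equivalence relation on $u$-element subsets and all substructures with at least $u$ vertices.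
\end{abstract}

\section{The question and the results}\label{sec:intro}

Throughout, $\omega=\{0,1,2,\dots\}$, and $[X]^r$ is the set of $r$-element subsets of $X$.

\subsection*{Big Ramsey degrees}
Let $L$ be a relational language. An \emph{embedding} $f\colon\mathbf A\to\mathbf B$ of $L$-structures is an injective map $f\colon A\to B$ such that a tuple of vertices of $\mathbf A$ lies in a relation of $\mathbf A$ if and only if its image lies in the corresponding relation of $\mathbf B$. We write $\mathrm{Emb}(\mathbf A,\mathbf B)$ for the set of embeddings and $f(\mathbf A)$ for the substructure of $\mathbf B$ induced on $f[A]$. For $k,D\in\omega$, the statement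
\[
\mathbf C\longrightarrow(\mathbf B)^{\mathbf A}_{k,D}
\]
means that for every coloring $\chi\colon\mathrm{Emb}(\mathbf A,\mathbf C)\to\{1,\dots,k\}$ there is an embedding $f\colon\mathbf B\to\mathbf C$ such that $\chi$ takes at most $D$ values on $\mathrm{Emb}(\mathbf A,f(\mathbf B))$. If $\mathbf B$ is countably infinite and $\mathbf A$ is a finite substructure of $\mathbf B$, the \emph{big Ramsey degree} of $\mathbf A$ in $\mathbf B$ is the least $D\in\omega$, if there is one, such that $\mathbf B\longrightarrow(\mathbf B)^{\mathbf A}_{k,D}$ for every $k\in\omega$. The structure $\mathbf B$ \emph{has finite big Ramsey degrees} if every finite substructure has a big Ramsey degree. A \emph{copy} of $\mathbf B$ is a substructure $f(\mathbf B)$ for an embedding $f\colon\mathbf B\to\mathbf B$. The degree of $\mathbf A$ thus measures how many colors can be forced to survive in every copy.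

The model case is Ramsey's theorem, which we use in the following form: \emph{if $H$ is infinite and $[H]^r$ is colored with finitely many colors, then there is an infinite $H'\subseteq H$ such that all members of $[H']^r$ have the same color.} Let $\mathbf B$ be $\omega$ with no relations and let $|A|=n$. Every $n$-element subset of $\omega$ is the image of $n!$ embeddings of $\mathbf A$, one for each linear order of $A$. Coloring an embedding by the order that it induces on $A$ shows that the degree is at least $n!$. Applying Ramsey's theorem to the $n!$-tuple of colors carried by each $n$-element subset shows that it is at most $n!$. The coloring uses an order of the vertices that is not part of the structure, and the coloring in this paper does the same.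

\subsection*{Equivalence relations on pairs}
Let $L$ consist of one quaternary relation $R$, and let $\mathcal K$ be the class of all finite $L$-structures $\mathbf A$ such that
\begin{enumerate}
\item if $(a,b,c,d)\in R^{\mathbf A}$, then $a\ne b$, $c\ne d$ and $(c,d,a,b)\in R^{\mathbf A}$;
\item if $a\ne b$ are vertices of $\mathbf A$, then $(a,b,a,b),(a,b,b,a)\in R^{\mathbf A}$;
\item if $(a,b,c,d),(c,d,e,f)\in R^{\mathbf A}$, then $(a,b,e,f)\in R^{\mathbf A}$.
\end{enumerate}
These conditions say that $R^{\mathbf A}$ is an equivalence relation on ordered pairs of distinct vertices in which $(a,b)$ is always equivalent to $(b,a)$. This is the same as an equivalence relation on $[A]^2$. The class $\mathcal K$ is a Fra\"{\i}ss\'e class (see Section~\ref{sec:labels}). Its Fra\"{\i}ss\'e limit $\mathbf M$ is the countable homogeneous $L$-structure whose finite substructures are, up to isomorphism, exactly the members of $\mathcal K$. The following question comes from the paper of Hubi\v{c}ka, Kone\v{c}n\'y, Todorcevic and Zucker~\cite{HKTZ}.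

\medskip
\noindent\textbf{Question.} \emph{Does $\mathbf M$ have finite big Ramsey degrees?}
\medskip

Two known facts frame the question; neither is used below. First, $\mathcal K$ has a precompact Ramsey expansion, obtained by fixing a linear ordering of the vertices and a linear ordering of the equivalence classes. Hence $\mathcal K$ has finite small Ramsey degrees: for every $\mathbf A\in\mathcal K$ there is $D$ such that for all $\mathbf B\in\mathcal K$ and $k\in\omega$ some $\mathbf C\in\mathcal K$ satisfies $\mathbf C\longrightarrow(\mathbf B)^{\mathbf A}_{k,D}$. Second, for $u\ge2$ let $\mathbf R^u_\omega$ be the Fra\"{\i}ss\'e limit of all finite labeled hypergraphs $(A,e)$ with $e\colon[A]^u\to\omega$. Then $\mathbf R^u_\omega$ does not have finite big Ramsey degrees; in fact no 2-vertex substructure has a finite big Ramsey degree in it. The structure $\mathbf M$ is the reduct of $\mathbf R^2_\omega$ that forgets the labels and only records which pairs have equal labels.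

The second fact does not settle the question by itself. A self-embedding of $\mathbf R^2_\omega$ must keep every label, while a self-embedding of $\mathbf M$ may rename the labels by any injection $\omega\to\omega$ (Lemma~\ref{lem:copies}). So $\mathbf M$ has more copies, and a coloring has a harder time surviving in all of them. Moreover $\mathcal K$ has only finitely many isomorphism types of each size, a single vertex has degree $1$ in $\mathbf M$, and colorings of pairs that look only at the class of the pair become constant on a copy (Example~\ref{ex:fail}). All of this suggests a positive answer. The answer is negative in a strong form.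

\begin{theorem}\label{thm:main}
Let $\mathbf A$ be a finite substructure of $\mathbf M$ with $|A|\ge2$. There is a coloring $\chi\colon\mathrm{Emb}(\mathbf A,\mathbf M)\to\{1,2,3,\dots\}$ such that for every embedding $f\colon\mathbf M\to\mathbf M$ the restriction of $\chi$ to $\mathrm{Emb}(\mathbf A,f(\mathbf M))$ attains every value $N\ge1$. Consequently $\mathbf M\longrightarrow(\mathbf M)^{\mathbf A}_{D+1,D}$ fails for every $D\in\omega$, and $\mathbf A$ has no big Ramsey degree in $\mathbf M$. In particular, $\mathbf M$ does not have finite big Ramsey degrees.
\end{theorem}

\begin{theorem}\label{thm:class}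
A nonempty finite substructure $\mathbf A$ of $\mathbf M$ has a big Ramsey degree in $\mathbf M$ if and only if $|A|=1$, and then the degree is $1$.
\end{theorem}

For $u\ge2$ let $\mathbf M_u$ be the generic equivalence relation on $u$-element subsets, defined in Section~\ref{sec:labels}; thus $\mathbf M_2=\mathbf M$.

\begin{theorem}\label{thm:u}
Let $u\ge2$. The conclusion of Theorem~\ref{thm:main} holds for $\mathbf M_u$ in place of $\mathbf M$ and for every finite substructure $\mathbf A$ of $\mathbf M_u$ with $|A|\ge u$.
\end{theorem}

For $u\ge3$ we make no claim about substructures with fewer than $u$ vertices.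

Section~\ref{sec:labels} describes $\mathbf M_u$ by a labeling of $u$-element sets. Section~\ref{sec:copies} builds copies of $\mathbf M$, settles the case of one vertex, and shows which colorings cannot work. Section~\ref{sec:coloring} defines the coloring and works out the smallest case. Section~\ref{sec:osc} proves the combinatorial lemma at the heart of the argument, and Section~\ref{sec:proof} finishes the proofs.

\section{Labels and the extension property}\label{sec:labels}

Fix $u\ge2$. Let $\mathcal K_u$ be the class of finite structures $\mathbf A$ with one $2u$-ary relation $R$ for which there is an equivalence relation $\sim$ on $[A]^u$ such that $(a_1,\dots,a_u,b_1,\dots,b_u)\in R^{\mathbf A}$ if and only if the $a_i$ are pairwise distinct, the $b_i$ are pairwise distinct, and $\{a_1,\dots,a_u\}\sim\{b_1,\dots,b_u\}$. The relations $R^{\mathbf A}$ and $\sim$ determine each other, and an injection is an embedding exactly when it preserves and reflects $\sim$. We have $\mathcal K_2=\mathcal K$. Two facts follow from the definition. Any map on $[A]^u$ defines a member of $\mathcal K_u$, by declaring two sets equivalent when they have the same value. Any bijection between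 two $u$-vertex members of $\mathcal K_u$ is an isomorphism, because each has only one $u$-element subset.

A structure is \emph{homogeneous} if every isomorphism between finite substructures extends to an automorphism. Recall Fra\"{\i}ss\'e's theorem. Let $\mathcal C$ be an isomorphism-closed class of finite relational structures, with countably many isomorphism types, that is closed under substructures and has the joint embedding property (any two members embed into a third) and the amalgamation property (any two embeddings $\mathbf A\to\mathbf B$, $\mathbf A\to\mathbf C$ within the class can be completed to a commuting square of embeddings into a member $\mathbf D$). Then there is a countable homogeneous structure, unique up to isomorphism, whose finite substructures are, up to isomorphism, exactly the members of $\mathcal C$.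

The class $\mathcal K_u$ is closed under substructures and has finitely many isomorphism types of each size. For amalgamation, let $\mathbf A$ be a substructure of both $\mathbf B$ and $\mathbf C$ with $B\cap C=A$. Sending a class of $\mathbf A$ to the class of $\mathbf B$ that contains it is injective, because $\mathbf A$ is an induced substructure, and the same holds for $\mathbf C$. Let $\Lambda$ be the disjoint union of the set of classes of $\mathbf B$ and the set of classes of $\mathbf C$, with the two images of each class of $\mathbf A$ identified. Both sets of classes map injectively to $\Lambda$. Give each $u$-element subset of $B$ or of $C$ its class in $\Lambda$ as a value; a set contained in both $B$ and $C$ lies in $A$, so it receives one value. Give every other $u$-element subset of $B\cup C$ its own new value. The resulting member of $\mathcal K_u$ on $B\cup C$ induces $\mathbf B$ on $B$ and $\mathbf C$ on $C$. The case $A=\emptyset$ is joint embedding. Let $\mathbf M_u$ be the Fra\"{\i}ss\'e limit of $\mathcal K_u$.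

Since $\mathcal K_u$ contains structures with arbitrarily many classes, $\mathbf M_u$ has infinitely many vertices and infinitely many classes. We identify the vertex set with $\omega$, number the classes bijectively by $\omega$, and let $\ell(X)\in\omega$ be the number of the class of $X\in[\omega]^u$. We call $\ell(X)$ the \emph{label} of $X$. The map $\ell\colon[\omega]^u\to\omega$ is onto, and $X\sim Y$ if and only if $\ell(X)=\ell(Y)$. Both numberings are fixed from now on. For $u=2$ we write $\ell(x,y)$ for $\ell(\{x,y\})$.

The structure $\mathbf M_u$ does not see the numerical values of labels. We can nevertheless prescribe them when adding a vertex: a label is pinned down by naming one set that carries it.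

\begin{lemma}[Extension property]\label{lem:ext}
For every finite $F\subseteq\omega$ and every $g\colon[F]^{u-1}\to\omega$ there is $z\in\omega\setminus F$ with $\ell(Y\cup\{z\})=g(Y)$ for all $Y\in[F]^{u-1}$.
\end{lemma}

\begin{proof}
For each $Y\in[F]^{u-1}$ choose $X_Y\in[\omega]^u$ with $\ell(X_Y)=g(Y)$. Let $F'$ be the union of $F$ and all sets $X_Y$, and extend $g$ to $[F']^{u-1}$ by the value $0$. Let $*$ be a new vertex and let $\mathbf C\in\mathcal K_u$ be the structure on $F'\cup\{*\}$ defined by the values $\ell(X)$ for $X\in[F']^u$ and $g(Y)$ for $Y\cup\{*\}$ with $Y\in[F']^{u-1}$. On $F'$ the structures $\mathbf C$ and $\mathbf M_u$ agree. Since $\mathbf C\in\mathcal K_u$, there is an embedding $h\colon\mathbf C\to\mathbf M_u$. The inverse of $h|_{F'}$ is an isomorphism between finite substructures of $\mathbf M_u$, so by homogeneity it extends to an automorphism $\sigma$. Then $\sigma h$ is an embedding of $\mathbf C$ that fixes $F'$ pointwise, and $z=\sigma h(*)$ is not in $F'$. For $Y\in[F]^{u-1}$ we have $Y\cup\{*\}\sim X_Y$ in $\mathbf C$, hence $Y\cup\{z\}\sim X_Y$ in $\mathbf M_u$, that is, $\ell(Y\cup\{z\})=g(Y)$.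
\end{proof}

\begin{lemma}[Renaming of labels]\label{lem:phi}
For every embedding $f\colon\mathbf M_u\to\mathbf M_u$ there is an injection $\varphi\colon\omega\to\omega$ with $\ell(f[X])=\varphi(\ell(X))$ for all $X\in[\omega]^u$.
\end{lemma}

\begin{proof}
For $k\in\omega$ put $\varphi(k)=\ell(f[X])$ for any $X$ with $\ell(X)=k$; such $X$ exists since $\ell$ is onto. The value does not depend on $X$ because $f$ preserves $\sim$, and $\varphi$ is injective because $f$ reflects $\sim$.
\end{proof}

\section{Copies of $\mathbf M$ and single vertices}\label{sec:copies}

In this section $u=2$. A \emph{type} is a pair $(F,g)$ with $F\subseteq\omega$ finite and $g\colon F\to\omega$. A vertex $z$ \emph{realizes} $(F,g)$ if $z\notin F$ and $\ell(z,x)=g(x)$ for all $x\in F$. By Lemma~\ref{lem:ext} every type is realized. The type $(F',g')$ \emph{extends} $(F,g)$ if $F'\supseteq F$ and $g'|_F=g$; then every vertex that realizes $(F',g')$ realizes $(F,g)$. The next lemma shows how much freedom there is in choosing a copy.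

\begin{lemma}\label{lem:copies}
Let $(F,g)$ be a type, let $S\subseteq\omega$ be such that every type extending $(F,g)$ is realized by a vertex of $S$, and let $\varphi\colon\omega\to\omega$ be an injection. Then there is an embedding $f\colon\mathbf M\to\mathbf M$ such that every $f(n)$ lies in $S$ and realizes $(F,g)$, and $\ell(f(x),f(y))=\varphi(\ell(x,y))$ for all $x\ne y$.
\end{lemma}

\begin{proof}
Suppose that distinct vertices $f(0),\dots,f(n-1)\in S\setminus F$ have been chosen. Extend $g$ to $F\cup\{f(0),\dots,f(n-1)\}$ by giving $f(m)$ the value $\varphi(\ell(n,m))$, and let $f(n)\in S$ realize this type. Then $f(n)$ realizes $(F,g)$, differs from the earlier vertices, and $\ell(f(n),f(m))=\varphi(\ell(n,m))$ for $m<n$. The map $f$ is injective, and since $\varphi$ is injective, two pairs have equal labels if and only if their images do.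
\end{proof}

The hypothesis holds for $S=\omega$ and every type. In particular every injection $\varphi$ occurs in Lemma~\ref{lem:phi}.

\begin{proposition}\label{prop:vertex}
A one-vertex substructure has big Ramsey degree $1$ in $\mathbf M$.
\end{proposition}

\begin{proof}
The relation $R$ is empty on one vertex, so embeddings of a one-vertex structure are the same as vertices. Degree $0$ is impossible because every copy has vertices. Let $c\colon\omega\to\{1,\dots,k\}$ be a coloring. We claim that there are a color $i$ and a type $(F,g)$ such that every type extending $(F,g)$ is realized by a vertex of color $i$. Suppose not. Starting from the type $(\emptyset,\emptyset)$, extend it to a type realized by no vertex of color $1$, extend that type to one realized by no vertex of color $2$, and continue up to color $k$. A vertex realizing the last type realizes all the earlier ones, so it has none of the colors $1,\dots,k$. Thus the last type is not realized, contrary to Lemma~\ref{lem:ext}. Now apply Lemma~\ref{lem:copies} with $S=c^{-1}(i)$ and $\varphi$ the identity; all vertices of the resulting copy have color $i$.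
\end{proof}

Theorem~\ref{thm:class} follows from Proposition~\ref{prop:vertex} and Theorem~\ref{thm:main}. We turn to pairs, and first record two natural attempts that fail.

\begin{example}\label{ex:fail}
(a) Color a pair $\{x,y\}$ by $c(\ell(x,y))$, where $c\colon\omega\to\{1,\dots,k\}$. Some color class of $c$ is infinite. Let $\varphi$ enumerate it and apply Lemma~\ref{lem:copies} with $S=\omega$ and the empty type: all pairs in the copy have the same color.

(b) Fix a finite set $F$ of vertices and color a pair $\{x,y\}$ outside $F$ by any function of the labels $\ell(m,x)$ and $\ell(m,y)$ for $m\in F$. Apply Lemma~\ref{lem:copies} with $S=\omega$ and any type $(F,g)$: every vertex $x$ of the copy has $\ell(m,x)=g(m)$ for $m\in F$, so again the coloring is constant on the copy.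
\end{example}

\section{The coloring}\label{sec:coloring}

By Example~\ref{ex:fail}(b), a coloring that reads the labels from $x$ and $y$ to a finite window of vertices must let the window depend on the pair and grow inside every copy. We take the window $\{m: m<T\}$, where $T=\ell(x,y)$: the number of the class of $\{x,y\}$ is used as a bound on vertices. This choice has two properties that we need at the same time. The label is \emph{unbounded} on every copy, since $\varphi$ is injective, so the window can be made to contain any given finite set of vertices of the copy. And the label is \emph{constant} on the pairs of suitable infinite subsets of every copy, so infinitely many vertices can be compared through one window. A bound such as $\min(x,y)$ has the first property but not the second.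

To treat all $u$ at once we define the coloring for labelings of pairs in general. A \emph{labeled graph} is a pair $(V,\lambda)$ with $V\subseteq\omega$ and $\lambda\colon[V]^2\to\omega$; we write $\lambda(x,y)$ for $\lambda(\{x,y\})$. The main example is $(\omega,\ell)$ for $u=2$. For $x\in V$ and $T\in\omega$ put
\[
J^\lambda_T(x)=\{\lambda(m,x): m\in V,\ m<T,\ m\ne x\},
\]
the set of labels that $x$ sees in the window below $T$. It has at most $T$ elements.

It remains to decide what to read from the two sets $J^\lambda_T(x)$ and $J^\lambda_T(y)$. Suppose that $x=f(z)$ lies in a copy $f(\mathbf M)$ and that the window contains vertices $f(v_1),\dots,f(v_j)$ of the copy. By choosing $z$ we can put into $J^\ell_T(x)$ any $j$ numbers from the range of $\varphi$. This range is an arbitrary infinite set, so we control the relative order of these numbers and nothing about their values. The other elements of $J^\ell_T(x)$, the labels from $x$ to the rest of the window, are unknown; we only know that there are at most $T$ of them. So we want a quantity that depends only on order, ignores what the two sets have in common, and tolerates a bounded number of unknown elements.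

For finite $J,J'\subseteq\omega$, list the symmetric difference $J\triangle J'$ in increasing order and write the letter $\mathtt a$ for each element of $J\setminus J'$ and $\mathtt b$ for each element of $J'\setminus J$. This gives the \emph{word} of $(J,J')$. The \emph{oscillation} $\operatorname{osc}(J,J')$ is the number of changes of letter in this word, that is, the number of places where two consecutive letters differ. For example, $J=\{1,2,4,7\}$ and $J'=\{2,3,5,6,7\}$ have symmetric difference $\{1,3,4,5,6\}$, word $\mathtt{ababb}$ and oscillation $3$. For distinct $x,y\in V$ define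
\[
o^\lambda(x,y)=\operatorname{osc}\bigl(J^\lambda_T(x),J^\lambda_T(y)\bigr),\qquad\text{where }T=\lambda(x,y).
\]
For $u=2$ the coloring in Theorem~\ref{thm:main} will be $\chi(e)=\max\bigl(1,o^\ell(e(\alpha),e(\beta))\bigr)$ for two fixed vertices $\alpha\ne\beta$ of $\mathbf A$. The maximum only merges the value $0$ with the value $1$.

\begin{example}[One controlled label]\label{ex:one}
We show by hand that $o^\ell$ takes the value $1$ in every copy of $\mathbf M$. Let $f$ be an embedding with renaming $\varphi$, and fix a vertex $v$. Since $\varphi$ is injective, there are a label $k_0$ with $T:=\varphi(k_0)>f(v)$ and labels $\kappa_0,\kappa_1,\dots$ such that $s_n:=\varphi(\kappa_n)$ is strictly increasing. By Lemma~\ref{lem:ext} choose new vertices $z_0,z_1,\dots$ one by one with $\ell(v,z_n)=\kappa_n$ and $\ell(z_m,z_n)=k_0$ for $m<n$. Put $J_n=J^\ell_T(f(z_n))$. All pairs $\{f(z_m),f(z_n)\}$ have label $T$, so $o^\ell(f(z_m),f(z_n))=\operatorname{osc}(J_m,J_n)$. We know only that $|J_n|\le T$ and that $s_n=\ell(f(v),f(z_n))\in J_n$.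

Among the sets contained in $J_n$ for infinitely many $n$, which include $\emptyset$ and have at most $T$ elements, let $C$ be one of maximum size. Let $W$ be the infinite set of $n$ with $C\subseteq J_n$, and put $D_n=J_n\setminus C$. Each number $t$ lies in $D_n$ for only finitely many $n\in W$, since otherwise $C\cup\{t\}$ would be a larger choice. Also $s_n\in D_n$ for all large $n$, since $C$ is finite. Choose $m\in W$ with $D_m\ne\emptyset$ and then $n\in W$ with $D_n\neq\emptyset$ and $\min D_n>\max D_m$. Then $J_m\triangle J_n=D_m\cup D_n$, the word is a run of $\mathtt a$'s followed by a run of $\mathtt b$'s, and $\operatorname{osc}(J_m,J_n)=1$.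
\end{example}

Three features of this example persist in general: the unknown elements split into a common part, which cancels, and a part that can be localized; the localization needs the uniform bound $T$; and the known element $s_n$ guarantees that something is left. To reach larger values we control several labels and interleave them.

\begin{example}[Two controlled labels]\label{ex:two}
Let $s_0<s_1<\cdots$ and suppose that to every $a=\{p,q\}\in[\omega]^2$, $p<q$, a finite set $J_a\ni s_p,s_q$ is attached. If $J_a=\{s_p,s_q\}$, then the pairs $(a,b)$ equal to $(\{0,1\},\{2,3\})$, $(\{0,3\},\{1,2\})$ and $(\{0,2\},\{1,3\})$ have words $\mathtt{aabb}$, $\mathtt{abba}$, $\mathtt{abab}$ and oscillations $1,2,3$. Extra elements can spoil a given pair. If $J_a=\{s_p,s_{p+1},s_q\}$, then for $a=\{0,2\}$, $b=\{1,3\}$ we get $J_a\triangle J_b=\{s_0,s_3\}$ and the oscillation drops from $3$ to $1$. Leaving room repairs this: for $a=\{0,4\}$, $b=\{2,6\}$ we have $J_a=\{s_0,s_1,s_4\}$ and $J_b=\{s_2,s_3,s_6\}$, the word is $\mathtt{aabbab}$, and the oscillation is $3$. The extra elements have only repeated letters of $\mathtt{abab}$.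
\end{example}

The next section shows that enough room can always be found.

\section{The oscillation lemma}\label{sec:osc}

Intervals such as $[m,n]$ and $[m,n)$ are intervals of $\omega$.

\begin{lemma}\label{lem:osc}
Let $j\ge1$ and $T\in\omega$, let $s_0<s_1<\cdots$ be natural numbers, and for every $a\in[\omega]^j$ let $J_a\subseteq\omega$ satisfy $|J_a|\le T$ and $s_n\in J_a$ for all $n\in a$. Then for every $N$ with $1\le N\le2j-1$ there are disjoint $a,b\in[\omega]^j$ with $\operatorname{osc}(J_a,J_b)=N$.
\end{lemma}

For $j=1$ it was enough to place one set entirely above another. For $j\ge2$ the known elements of $J_b$ must be placed \emph{between} the known elements of $J_a$, where unknown elements of $J_a$ may lie. We therefore pass to an infinite set of indices for which each $J_a$ avoids every interval $[s_d,s_e]$ whose index interval $[d,e]$ misses $a$. Ramsey's theorem makes the answer to ``does $J_a$ meet $[s_d,s_e]$?'' depend only on the position of $d,e$ relative to $a$, and the bound $T$ forces the answer to be no.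

\begin{proof}
\emph{Step 1: empty gaps.} For $B=\{b_0<\dots<b_{j+1}\}\in[\omega]^{j+2}$ and $0\le i\le j$ let $\gamma_i(B)=1$ if $J_{B\setminus\{b_i,b_{i+1}\}}$ meets $[s_{b_i},s_{b_{i+1}}]$, and $\gamma_i(B)=0$ otherwise. The vector $(\gamma_0,\dots,\gamma_j)$ takes at most $2^{j+1}$ values, so by Ramsey's theorem it is constant on $[H_0]^{j+2}$ for some infinite $H_0\subseteq\omega$.

The constant vector is zero. Suppose that its $i$-th coordinate is $1$. Choose elements of $H_0$
\[
a_1<\dots<a_i<d_0<e_0<d_1<e_1<\dots<d_T<e_T<a_{i+1}<\dots<a_j
\]
and let $a=\{a_1,\dots,a_j\}$. For $0\le r\le T$, the set $B=a\cup\{d_r,e_r\}$ has exactly $i$ elements below $d_r$, so $b_i=d_r$ and $b_{i+1}=e_r$, and $\gamma_i(B)=1$ says that $J_a$ meets $[s_{d_r},s_{e_r}]$. These $T+1$ intervals are pairwise disjoint because $s_{e_r}<s_{d_{r+1}}$. Hence $|J_a|\ge T+1$, a contradiction.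

Now let $a\in[H_0]^j$ and let $d<e$ be elements of $H_0$ with $a\cap[d,e]=\emptyset$. Then $d$ and $e$ are consecutive in $B=a\cup\{d,e\}$, say $d=b_i$ and $e=b_{i+1}$, and $\gamma_i(B)=0$. We have shown:
\begin{equation}\label{eq:gap}
a\in[H_0]^j,\quad d<e\text{ in }H_0,\quad a\cap[d,e]=\emptyset\quad\Longrightarrow\quad J_a\cap[s_d,s_e]=\emptyset .
\end{equation}

\emph{Step 2: a common root.} Let $h=\min H_0$. Property \eqref{eq:gap} says nothing about numbers below $s_h$. There are only finitely many of them, so $a\mapsto J_a\cap[0,s_h)$ is a coloring of $[H_0\setminus\{h\}]^j$ with finitely many colors. By Ramsey's theorem there are an infinite $H\subseteq H_0\setminus\{h\}$ and a set $C$ with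
\begin{equation}\label{eq:root}
J_a\cap[0,s_h)=C\qquad\text{for all }a\in[H]^j .
\end{equation}

\emph{Step 3: interleaving.} There is a word $w_1\cdots w_{2j}$ with $j$ letters $\mathtt a$, $j$ letters $\mathtt b$ and exactly $N$ changes of letter. Indeed, such a word is a sequence of $N+1$ alternating nonempty runs. Starting with $\mathtt a$, we need $\lceil(N+1)/2\rceil$ runs of $\mathtt a$'s and $\lfloor(N+1)/2\rfloor$ runs of $\mathtt b$'s. Since $2\le N+1\le2j$, both numbers lie between $1$ and $j$, so $j$ equal letters can be divided into that many nonempty runs.

Choose elements $q_0<x_1<q_1<x_2<\dots<x_{2j}<q_{2j}$ of $H$ and put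
\[
a=\{x_i:w_i=\mathtt a\},\qquad b=\{x_i:w_i=\mathtt b\},\qquad I_i=[s_{q_{i-1}},s_{q_i})\quad(1\le i\le2j).
\]
The sets $a,b\in[H]^j$ are disjoint. The elements $q_i$ serve as separators. The intervals
\[
[0,s_h),\quad[s_h,s_{q_0}),\quad I_1,\ \dots,\ I_{2j},\quad[s_{q_{2j}},\infty)
\]
partition $\omega$ in increasing order, and we determine $J_a\triangle J_b$ in each of them; see Figure~\ref{fig:osc}.
\begin{itemize}
\item In $[0,s_h)$ both sets equal $C$ by \eqref{eq:root}.
\item In $[s_h,s_{q_0})$ both sets are empty, by \eqref{eq:gap} with $d=h$ and $e=q_0$; here $h<q_0$, and all elements of $a\cup b$ exceed $q_0$.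
\item In $[s_{q_{2j}},\infty)$ both sets are empty, by \eqref{eq:gap} with $d=q_{2j}$ and arbitrarily large $e\in H$, as $s_e\to\infty$.
\item The only element of $a\cup b$ in $[q_{i-1},q_i]$ is $x_i$, and $s_{x_i}\in I_i$. If $w_i=\mathtt a$, then $b\cap[q_{i-1},q_i]=\emptyset$, so $J_b\cap I_i=\emptyset$ by \eqref{eq:gap}, while $s_{x_i}\in J_a$. Thus the part of $J_a\triangle J_b$ in $I_i$ is nonempty and lies in $J_a\setminus J_b$. If $w_i=\mathtt b$, the same argument with $a$ and $b$ exchanged shows that this part is nonempty and lies in $J_b\setminus J_a$.
\end{itemize}
So the word of $(J_a,J_b)$ arises from $w_1\cdots w_{2j}$ by replacing each letter $w_i$ with a nonempty run of the same letter. This does not alter the number of changes, and $\operatorname{osc}(J_a,J_b)=N$.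
\end{proof}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[x=0.88cm,y=1cm]
\draw[->] (0,0) -- (12.8,0);
\foreach \x/\y in {2/{s_h},3.5/{s_{q_0}},5.5/{s_{q_1}},7.5/{s_{q_2}},9.5/{s_{q_3}},11.5/{s_{q_4}}}
  {\draw[dashed] (\x,-0.8) -- (\x,0.8); \node[below] at (\x,-0.8) {$\y$};}
\node at (-0.5,0.4) {$J_a$};
\node at (-0.5,-0.4) {$J_b$};
\foreach \x in {0.5,1.3} {\draw (\x,0.4) circle (2pt); \draw (\x,-0.4) circle (2pt);}
\foreach \x in {4.5,8.5} \fill (\x,0.4) circle (2.5pt);
\foreach \x in {6.5,10.5} \fill (\x,-0.4) circle (2.5pt);
\foreach \x in {3.9,9.1} \draw (\x,0.4) circle (2pt);
\foreach \x in {5.9,7.1} \draw (\x,-0.4) circle (2pt);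
\node at (0.9,1.05) {$C$};
\foreach \x/\y in {4.5/1,6.5/2,8.5/3,10.5/4} \node at (\x,1.05) {$I_{\y}$};
\end{tikzpicture}
\caption{Step 3 of the proof of Lemma~\ref{lem:osc} for $j=2$ and the word $\mathtt{abab}$. Elements of $J_a$ are drawn above the number line and elements of $J_b$ below it. Filled dots are the known elements $s_{x_1},\dots,s_{x_4}$; open dots are possible unknown elements. Below $s_h$ the two sets agree, and in each interval $I_i$ only one of them has elements. Here the word of $(J_a,J_b)$ is $\mathtt{aabbbaab}$ and the oscillation is $3$.}
\label{fig:osc}
\end{figure}

\begin{remark}\label{rem:sharp}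
The range of $N$ cannot be enlarged: if $J_a=\{s_n:n\in a\}$ and $a,b$ are disjoint, the word has length $2j$ and contains both letters, so the oscillation lies between $1$ and $2j-1$. The bound on $|J_a|$ must be uniform in $a$: the finite sets $J_a=[0,s_{\max a}]$ contain $s_n$ for all $n\in a$, but any two of them are nested, so their word uses at most one letter and the oscillation is $0$.
\end{remark}

\section{Every value appears in every copy}\label{sec:proof}

Say that a labeled graph $(V,\lambda)$ has the \emph{extension property} if for every finite $F\subseteq V$ and every $g\colon F\to\omega$ there is $z\in V\setminus F$ with $\lambda(z,x)=g(x)$ for all $x\in F$. Such a $V$ is infinite. The next proposition builds, inside an arbitrary copy, a family of sets to which Lemma~\ref{lem:osc} applies. Nothing is assumed about the labels $\lambda'$ of pairs that are not contained in $f[V]$.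

\begin{proposition}\label{prop:persist}
Let $(V,\lambda)$ and $(V',\lambda')$ be labeled graphs, and suppose that $(V,\lambda)$ has the extension property. Let $f\colon V\to V'$ and $\varphi\colon\omega\to\omega$ be injections with $\lambda'(f(x),f(y))=\varphi(\lambda(x,y))$ for all distinct $x,y\in V$. Then for every $N\ge1$ there are distinct $z,z'\in V$ with $o^{\lambda'}(f(z),f(z'))=N$.
\end{proposition}

\begin{proof}
Choose $j$ with $2j-1\ge N$ and distinct vertices $v_1,\dots,v_j\in V$. An injection $\varphi\colon\omega\to\omega$ has unbounded range. Hence there is $k_0$ with
\[
T:=\varphi(k_0)>\max_{1\le i\le j}f(v_i),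
\]
and there are $\kappa_0,\kappa_1,\dots$ such that $s_n:=\varphi(\kappa_n)$ is strictly increasing. Enumerate the countable set $[\omega]^j$ in a sequence. Going through it, choose for each $a=\{a_1<\dots<a_j\}$ a vertex $z_a\in V$, distinct from $v_1,\dots,v_j$ and from the previously chosen vertices $z_b$, such that
\[
\lambda(v_i,z_a)=\kappa_{a_i}\quad(1\le i\le j),\qquad \lambda(z_b,z_a)=k_0\quad\text{for all previously chosen }z_b .
\]
This is the extension property for the finite set consisting of the $v_i$ and the earlier $z_b$.

Put $J_a=J^{\lambda'}_T(f(z_a))$. For $a\ne b$ we have $\lambda'(f(z_a),f(z_b))=\varphi(k_0)=T$, so all these pairs use the same window and $o^{\lambda'}(f(z_a),f(z_b))=\operatorname{osc}(J_a,J_b)$. We check the hypotheses of Lemma~\ref{lem:osc}. First, $|J_a|\le T$, and $T$ does not depend on $a$. Second, $f(v_i)\in V'$, $f(v_i)<T$ and $f(v_i)\ne f(z_a)$, so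
\[
s_{a_i}=\varphi(\kappa_{a_i})=\lambda'(f(v_i),f(z_a))\in J_a\qquad(1\le i\le j).
\]
The lemma gives disjoint, hence distinct, $a,b\in[\omega]^j$ with $\operatorname{osc}(J_a,J_b)=N$. Take $z=z_a$ and $z'=z_b$.
\end{proof}

For $u=2$ we apply the proposition to $(\omega,\ell)$ on both sides. For larger $u$ we obtain a labeled graph by freezing $u-2$ vertices. For $P\in[\omega]^{u-2}$ the \emph{link} of $P$ in $\mathbf M_u$ is the labeled graph $(\omega\setminus P,\ell_P)$ with $\ell_P(x,y)=\ell(P\cup\{x,y\})$. If $u=2$, then $P=\emptyset$ and $\ell_P=\ell$.

\begin{lemma}\label{lem:link}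
Every link has the extension property.
\end{lemma}

\begin{proof}
Let $F\subseteq\omega\setminus P$ be finite and $g\colon F\to\omega$. Define $g'$ on $[P\cup F]^{u-1}$ by $g'(P\cup\{x\})=g(x)$ for $x\in F$ and $g'(Y)=0$ for all other $Y$. Lemma~\ref{lem:ext} gives $z\notin P\cup F$ with $\ell_P(z,x)=\ell(P\cup\{x\}\cup\{z\})=g(x)$ for all $x\in F$.
\end{proof}

\begin{proof}[Proof of Theorems~\ref{thm:main} and~\ref{thm:u}]
Theorem~\ref{thm:main} is the case $u=2$ of Theorem~\ref{thm:u}; in that case the set $P_0$ below is empty and all links equal $(\omega,\ell)$.

Let $\mathbf A$ be a finite substructure of $\mathbf M_u$ with $|A|\ge u$. Fix $P_0\in[A]^{u-2}$ and distinct $\alpha,\beta\in A\setminus P_0$; this is where $|A|\ge u$ is used. For $e\in\mathrm{Emb}(\mathbf A,\mathbf M_u)$ the vertices $e(\alpha),e(\beta)$ are distinct and lie outside $e[P_0]$, so we can define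
\[
\chi(e)=\max\bigl(1,\,o^{\lambda}(e(\alpha),e(\beta))\bigr),\qquad\text{where }\lambda=\ell_{e[P_0]} .
\]

Let $f\colon\mathbf M_u\to\mathbf M_u$ be an embedding, let $\varphi$ be given by Lemma~\ref{lem:phi}, and let $N\ge1$. Put $P_1=f[P_0]$. Since $f$ is injective, it maps $\omega\setminus P_0$ into $\omega\setminus P_1$, and for distinct $x,y\notin P_0$
\[
\ell_{P_1}(f(x),f(y))=\ell\bigl(f[P_0\cup\{x,y\}]\bigr)=\varphi\bigl(\ell_{P_0}(x,y)\bigr).
\]
By Lemma~\ref{lem:link}, Proposition~\ref{prop:persist} applies to the links of $P_0$ and $P_1$. It gives distinct $z,z'\notin P_0$ with $o^{\lambda'}(f(z),f(z'))=N$, where $\lambda'=\ell_{P_1}$.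

It remains to complete $P_0\cup\{z,z'\}$ to an image of $\mathbf A$. The bijection $P_0\cup\{\alpha,\beta\}\to P_0\cup\{z,z'\}$ that fixes $P_0$ pointwise and sends $\alpha\mapsto z$, $\beta\mapsto z'$ is an isomorphism of $u$-vertex substructures, as noted in Section~\ref{sec:labels}. In particular the label of $P_0\cup\{z,z'\}$, which was chosen depending on $f$, need not equal that of $P_0\cup\{\alpha,\beta\}$; this step uses that the structure records only equality of labels. By homogeneity the bijection extends to an automorphism of $\mathbf M_u$; let $e'$ be its restriction to $A$. Then $e=f\circ e'$ belongs to $\mathrm{Emb}(\mathbf A,f(\mathbf M_u))$, and $e[P_0]=P_1$, $e(\alpha)=f(z)$, $e(\beta)=f(z')$. Hence $\chi(e)=\max(1,N)=N$. So $\chi$ attains every value $N\ge1$ on every copy.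

Finally let $D\in\omega$. The coloring $e\mapsto1+(\chi(e)\bmod(D+1))$ has values in $\{1,\dots,D+1\}$. On every copy $\chi$ attains the values $1,\dots,D+1$, which cover all residues modulo $D+1$, so all $D+1$ colors appear. Thus $\mathbf M_u\longrightarrow(\mathbf M_u)^{\mathbf A}_{D+1,D}$ fails, and $D$ is not the big Ramsey degree of $\mathbf A$. Since $D$ was arbitrary, $\mathbf A$ has no big Ramsey degree in $\mathbf M_u$.
\end{proof}

\begin{thebibliography}{1}

\bibitem{HKTZ}
Jan Hubi\v{c}ka, Mat\v{e}j Kone\v{c}n\'y, Stevo Todorcevic, Andy Zucker,
\emph{On Big Ramsey degrees of universal $\omega$-edge-labeled hypergraphs},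
arXiv:2505.22561 (2025).

\end{thebibliography}
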